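# Totally geodesic pairs of pants in closed orientable 3-manifolds

## 1. A thickened pair of pants and the two manifolds it produces

Let $M$ be a closed connected orientable 3-manifold; we work in the smooth or PL category. Let $P$ be a **pair of pants**: a 2-sphere minus three open discs with disjoint closures, with boundary circles $\partial_1P,\partial_2P,\partial_3P$. Suppose $P$ is embedded in $M$. Thicken it to a neighborhood
$$V\cong P\times[-1,1],\qquad P=P\times 0,$$
and set
$$X=M\setminus \operatorname{int}V,\qquad P_\pm=P\times\{\pm1\},\qquad A_i=\partial_iP\times[-1,1].$$
Then $V$ is a handlebody of genus 2, and
$$\partial X=\partial V=P_+\cup P_-\cup A_1\cup A_2\cup A_3 \tag{1}$$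
is a closed surface of genus 2: two pairs of pants joined by three annuli. Every component of $X$ meets the connected surface $\partial V$, so $X$ is connected. The core of $A_i$ does not separate $\partial X$, so it is essential (it bounds no disc in $\partial X$). For $i\ne j$ the cores of $A_i$ and $A_j$ are not parallel: the complement of $A_i\cup A_j$ in $\partial X$ is connected with Euler characteristic $-2$, so it is not an annulus.

Now let $L=\partial P=\partial P\times 0\subset\partial V$, a link with three components. Choose a regular neighborhood $N(L)$ with $N(L)\cap\partial V=A_1\cup A_2\cup A_3$, and let $E=M\setminus\operatorname{int}N(L)$ be the exterior of $L$. What is left of $M\setminus \operatorname{int}V$ is a copy of $X$, what is left of $V$ is a copy of $P\times[-1,1]$, and the two meet along $P_+$ and $P_-$. Collapsing the product, we get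
$$E\;=\;X\big/\big((x,1)\sim(x,-1),\ x\in P\big). \tag{2}$$
Write $P_0\subset E$ for the common image of $P_+$ and $P_-$. It is a properly embedded pair of pants, $E$ cut along $P_0$ is $X$, and $\partial E=T_1\sqcup T_2\sqcup T_3$, where the torus $T_i$ is $A_i$ with its two ends glued. The interior of $E$ is homeomorphic to $M\setminus L$.

So one embedded pair of pants gives two manifolds: $X$, with boundary of genus 2, and the link exterior $E$, obtained from $X$ by gluing one half of the boundary to the other. The proof will choose $X$ and read off the geometry of $E$.

Here is what this is for. A **link** in a 3-manifold is an embedding of finitely many, and at least one, disjoint circles. A **spanning surface** of a link $L\subset M$ is a surface $S\subset M$ with $S\cap L=L=\partial S$. The link is **hyperbolic** if $M\setminus L$ is a hyperbolic 3-manifold; throughout, "hyperbolic" means that there is a complete hyperbolic metric of finite volume. A surface embedded in a hyperbolic 3-manifold is **totally geodesic** if it is isotopic to a surface that lifts to a set of geodesic planes in $\mathbb H^3$. For a spanning surface $S$ of $L$ this refers to $S\setminus L\subset M\setminus L$. Isotopies of surfaces are ambient.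

**Definition.** A **TGS link** is a link $L\subset M$ such that $M\setminus L$ is hyperbolic and $L$ has at least one totally geodesic spanning surface.

Benjamin Shapiro's paper *Totally Geodesic Spanning Surfaces of Knots and Links in 3-Manifolds*, arXiv:2402.04410 (2024), poses the conjecture that every connected closed orientable 3-manifold contains at least one TGS link. We prove that the conjecture is true, with a pair of pants as the spanning surface.

**Theorem 1.** Every closed orientable $M$ contains an embedded pair of pants $P$ such that $L=\partial P$ is a hyperbolic link and $P\setminus L$ is isotopic to a totally geodesic surface in $M\setminus L$. So $L$ is a TGS link.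

Nothing is claimed here about whether links with one or two components always suffice.

## 2. Incompressible, boundary-parallel, simple, excellent

**Definitions.** A simple closed curve in a surface is *essential* if it bounds no disc there. A connected surface of positive genus, an annulus, or a pair of pants in a 3-manifold is *incompressible* if it is $\pi_1$-injective. For two-sided properly embedded surfaces, and for subsurfaces of the boundary, the loop theorem says that this is equivalent to the disc condition: every embedded disc meeting the surface exactly in its boundary has boundary inessential in the surface. A 3-manifold is *irreducible* if every embedded 2-sphere bounds a ball. It is *$\partial$-irreducible* if its boundary is incompressible.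

A properly embedded annulus $R\subset X$ is *$\partial$-parallel* if it cobounds with an annulus $R'\subset\partial X$ a region $W\cong R\times I$ with $W\cap\partial X=R'$; the frontier of $W$ is then $R$. A torus is *$\partial$-parallel* if it cobounds with a boundary component a product $T^2\times I$.

As an example, let $F$ be a closed surface of genus 2 and $c\subset F$ an essential curve. The annulus $c\times I\subset F\times I$ is incompressible. It is not $\partial$-parallel, because the two boundary curves of a $\partial$-parallel annulus lie in the same component of the boundary. We use this at the end of Section 9.

**Definition.** A compact connected orientable $X$ is **simple** if $\partial X\ne\emptyset$, all components of $\partial X$ have genus 2, $X$ is irreducible and $\partial$-irreducible, $X$ contains no incompressible torus, and every properly embedded incompressible annulus in $X$ is $\partial$-parallel.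

A genus-2 handlebody is not simple (its boundary compresses), and $F\times I$ is not simple (the annulus $c\times I$). Simple manifolds come from the following theorem, which is Theorem 1.1 of R. Myers, *Excellent 1-manifolds in compact 3-manifolds*, Topology Appl. 49 (1993) 115–127.

**Theorem (Myers).** Let $N$ be a compact connected 3-manifold and $J\subset N$ a non-empty compact properly embedded 1-manifold that meets each 2-sphere component of $\partial N$ in at least two points and each projective plane component in at least one point. Then $J$ is homotopic rel $\partial J$ to a properly embedded 1-manifold $J'$ whose exterior is *excellent*.

For orientable $N$, "excellent" implies: the exterior is connected, irreducible and $\partial$-irreducible, and all its incompressible tori and properly embedded incompressible annuli are $\partial$-parallel. As examples take $N$ a ball and $J$ one knotted arc, so that the exterior of $J$ is the exterior of a knot in $S^3$. For a trivial arc it is a solid torus, whose boundary compresses, so it is not excellent. For the figure-eight knot the exterior is hyperbolic, and it has all the listed properties by (H1)–(H3) below.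

If all boundary components of an excellent exterior have genus 2, then it is simple: an incompressible torus would be parallel to a boundary torus, and there is none.

**Theorem (Thurston; see Morgan 1984, Otal, Kapovich).** Let $E$ be compact, connected, orientable, irreducible, with $\partial E\neq\emptyset$ consisting of incompressible tori. If every incompressible torus in $E$ is $\partial$-parallel and $E$ is not Seifert fibered, then $\operatorname{int}E$ is hyperbolic.

Recall that a *Seifert fibered* manifold is a union of disjoint circles, each with a fibered solid torus neighborhood; $P\times S^1$ is an example.

**Theorem (Adams,** *Thrice-punctured spheres in hyperbolic 3-manifolds*, Trans. AMS 287 (1985), Thm 3.1**).** A properly embedded incompressible thrice-punctured sphere in an orientable hyperbolic 3-manifold is isotopic to a totally geodesic one.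

We also use textbook facts about a compact orientable $E$, bounded by tori, whose interior is hyperbolic of finite volume.

* **(H1)** $E$ is irreducible and its boundary tori are incompressible.
* **(H2)** Every incompressible torus in $E$ is $\partial$-parallel.
* **(H3)** Every properly embedded incompressible annulus in $E$ is $\partial$-parallel.
* **(H4)** $\pi_1E$ has trivial center, and non-trivial elements of $\pi_1(T_i)$ act on $\mathbb H^3$ as parabolics.

Finally, three facts about curves.

* **(S1)** Every essential simple closed curve in $P$ is parallel to exactly one $\partial_iP$. Indeed, it splits the three holes of the sphere as $0\,|\,3$ or $1\,|\,2$. In the first case it bounds a disc, in the second it is parallel to one boundary circle, and the three boundary circles are pairwise non-parallel.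
* **(S2)** Two disjoint essential curves in $\operatorname{int}P$ that are parallel to the same $\partial_iP$ cobound exactly one annulus: they cut $P$ into a collar of $\partial_iP$, the annulus between them, and a pair of pants.
* **(S3)** On a closed surface $F$ of genus 2, two disjoint essential curves cobound at most one annulus: two distinct annuli would be closures of distinct components of the complement, and their union would be a closed torus, hence all of $F$.

## 3. Why pants, and why the boundary link must not be moved by itself

**Two pairs of pants that fail.** Take $P\subset S^2\subset S^3$, flat. Then $\partial P$ bounds three disjoint discs, so it is an unlink and its complement is reducible, not hyperbolic. Next let $M$ be the double of $P\times[-1,1]$. Here $V$ and $X$ are both copies of $P\times[-1,1]$, glued by the identity of the boundary, and (2) gives $E=P\times S^1$. Both $P_\pm$ are incompressible in $X$, but $\pi_1E\cong F_2\times\mathbb Z$ has non-trivial center, so $E$ is not hyperbolic by (H4). So the position of $P$ matters, and incompressibility of $P_\pm$ is not enough.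

**Incompressible spanning surfaces need not be totally geodesic.** The complement of the figure-eight knot is hyperbolic and fibers over the circle with a once-punctured torus $S$ as fiber; $S$ is a $\pi_1$-injective spanning surface. The infinite group $\pi_1S$ is normal in $\Gamma=\pi_1(S^3\setminus K)$, so its limit set is a non-empty closed $\Gamma$-invariant subset of the sphere at infinity. Since $\Gamma$ has finite covolume, this set is the whole sphere. If $S$ were totally geodesic, $\pi_1S$ would preserve a geodesic plane and its limit set would lie in a circle. So $S$ is not totally geodesic. By Adams' theorem the thrice-punctured sphere does not have this problem: for it, incompressible is enough.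

**The first attempt.** Take any embedded pair of pants and apply Myers' theorem to the 1-manifold $J=\partial P\subset M$. We get $J'$ homotopic to $J$ with excellent exterior, but we lose the surface. The theorem gives a *homotopy* from $J$ to $J'$, during which strands may cross each other. Carrying $P$ along by homotopy extension, we get only a map $P\to M$, an embedding on the boundary and with possible self-intersections inside. Nothing says that $J'$ bounds an embedded pair of pants.

**The way around.** Apply Myers' theorem to the *spine* of $P$. A theta graph (two vertices, three edges joining them) is a spine of $P$. If the edges of a theta graph are moved by any homotopy that ends in an embedded theta graph, we can thicken the result and find a pair of pants inside. Myers' theorem then controls the exterior $X$ of the thickened graph, not the exterior $E$ of the link. So the real work is to decide which properties of $X$ make $E$ hyperbolic. This is Theorem 2.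

## 4. Statements: a criterion in terms of $X$, and a strong form

**Theorem 2.** For an embedded pair of pants $P\subset M$, with the notation of Section 1, the following are equivalent:

(a) $M\setminus\partial P$ is hyperbolic;

(b) $\partial P$ is a TGS link with totally geodesic spanning surface $P$;

(c) the following five conditions hold:

* (C1) $X$ is irreducible;
* (C2) $P_+,P_-$ are incompressible in $X$;
* (C3) $X$ contains no incompressible torus;
* (C4) every properly embedded incompressible annulus $R\subset X$ with $\partial R\subset\operatorname{int}P_+\cup\operatorname{int}P_-$ is parallel to an annulus $R'\subset\partial X$ that either lies in $P_+$ or in $P_-$, or contains exactly one $A_i$ and meets no other $A_j$;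
* (C5) the maps $\pi_1P_+\to\pi_1X$, $\pi_1P_-\to\pi_1X$ are not both isomorphisms.

In particular, every hyperbolic link bounding an embedded pair of pants is a TGS link.

**Theorem 3.** Let $f:P\to M$ be any continuous map. Then $f$ is homotopic to embeddings $g_n$ $(n\ge1)$ such that every $\partial g_n(P)$ is a TGS link with totally geodesic spanning surface $g_n(P)$, and infinitely many of the complements $M\setminus\partial g_n(P)$ are pairwise non-homeomorphic. Consequently, for all $x,y\in\pi_1(M)$ there are infinitely many 3-component TGS links with components freely homotopic to $x,y,(xy)^{-1}$ (suitably oriented). The spanning surface has the largest possible Euler characteristic: every totally geodesic spanning surface of any link in any closed orientable 3-manifold has $\chi\le-1$, i.e. area $\ge2\pi$, and here $\chi=-1$, area $=2\pi$.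

In Section 3, the flat pants violate (C2) and the double violates (C5).

Three lemmas will be used repeatedly.

**Lemma 4.** Let $Y$ be compact orientable and let $G\subset Y$ be a connected two-sided $\pi_1$-injective surface, properly embedded or closed in $\operatorname{int}Y$, not a sphere. If every component of $Y$ cut along $G$ is irreducible, then $Y$ is irreducible.

*Proof.* Let $\Sigma\subset\operatorname{int}Y$ be a sphere transverse to $G$. If $\Sigma\cap G\neq\emptyset$, let $D\subset\Sigma$ be a disc with $D\cap G=\partial D$ (innermost). Since $G$ is $\pi_1$-injective, $\partial D$ bounds a disc $D'\subset G$. The sphere $D\cup D'$, pushed off $G$ to the side of $D$, bounds a ball in the piece containing $D$. Hence $D\cup D'$ bounds a ball $B$ in $Y$ with $B\cap G=D'$. Isotope $G$ across $B$, moving $D'$ to a disc just beyond $D$. This removes $\partial D$ (and any other curve of $\Sigma\cap D'$) from the intersection and creates none. The hypotheses persist because $G$ is moved by an isotopy. After finitely many steps $\Sigma\cap G=\emptyset$, and $\Sigma$ bounds a ball in a piece. $\square$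

**Lemma 5.** Let $Y$ be compact, orientable and irreducible, and let $G\subset Y$ be as in Lemma 4 ($\pi_1$-injective). Let $S\subset Y$ be an incompressible torus in $\operatorname{int}Y$, or a properly embedded incompressible annulus with $\partial S\cap G=\emptyset$. Suppose $S$ is transverse to $G$ and $|S\cap G|$ is minimal among the surfaces isotopic to $S$ through such surfaces. Then all curves of $S\cap G$ are essential in both $S$ and $G$.

*Proof.* A curve of $S\cap G$ that is inessential in one of the two surfaces is null-homotopic in $Y$, so by $\pi_1$-injectivity it is inessential in the other. Suppose such curves exist. Choose one that bounds a disc $D'\subset G$ with $\operatorname{int}D'\cap S=\emptyset$ (all curves inside a disc of $G$ are inessential, so an innermost one works). It also bounds a disc $D\subset S$. The sphere $D\cup D'$ is embedded and bounds a ball $B$. The surface $S\setminus D$ is connected and meets $\partial B$ only in $\partial D$, so near and away from $\partial D$ it lies entirely in $B$ or entirely outside. It is not in $B$: a torus in a ball is not $\pi_1$-injective, and an annulus $S$ has boundary on $\partial Y$. So $B\cap S=D$, and isotoping $D$ across $B$ to just beyond $D'$ removes $\partial D'$ and adds no curve. This contradicts minimality. $\square$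

**Lemma 6.** Let $R\subset X$ be a properly embedded annulus whose boundary curves lie in $\operatorname{int}P_+\cup\operatorname{int}P_-$ and are parallel there to copies of the same $\partial_iP$. Let $Q=Q^+\cup A_i\cup Q^-$, where $Q^\pm\subset P_\pm$ is a collar of $\partial_iP\times\{\pm1\}$ containing in its interior the curves of $\partial R$ that lie in $P_\pm$. Then $\partial R$ cobounds exactly one annulus $R'\subset Q$, and $R'$ either lies in $P_+$ or in $P_-$, or contains $A_i$ and meets no other $A_j$.

*Proof.* $Q$ is an annulus and the curves of $\partial R$ are disjoint core curves of it, so they cobound exactly one annulus in $Q$. If both lie in $Q^+$, so does $R'$; the same for $Q^-$. If one lies in $Q^+$ and one in $Q^-$, then $R'\supset A_i$. And $Q$ is disjoint from $A_j$ for $j\neq i$. $\square$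

## 5. Rigidity of pants: (a) and (b) are equivalent

**(b) implies (a).** A TGS link has hyperbolic complement by definition.

**(a) implies (b).** The purpose is to check the hypothesis of Adams' theorem, that is, that $P_0$ is incompressible in $E$. Suppose $D$ is a compressing disc for $P_0$. By (S1) its boundary is parallel in $P_0$ to some $\partial_iP_0$. The union of $D$ and the annulus in $P_0$ between $\partial D$ and $\partial_iP_0$ is a disc with boundary $\partial_iP_0\subset T_i$ (pushed slightly off $P_0$ along the annulus, it is embedded). The curve $\partial_iP_0$ meets a meridian of $N(L)$ exactly once, so it is essential in $T_i$. Thus $T_i$ is compressible, contradicting (H1). Hence $P_0$ is incompressible, $P\setminus L$ is a properly embedded incompressible thrice-punctured sphere in the hyperbolic manifold $M\setminus L$, and by Adams' theorem it is isotopic to a totally geodesic surface. $\square$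

This also gives the last sentence of Theorem 2. We record what was shown:
$$\text{if } M\setminus L \text{ is hyperbolic, then } P_0 \text{ is } \pi_1\text{-injective in } E. \tag{3}$$

## 6. From the five conditions to a hyperbolic complement: (c) implies (a)

Assume (C1)–(C5). By (C2) both maps $\pi_1P_\pm\to\pi_1X$ are injective, so by (2) the group $G=\pi_1E$ is an HNN extension of $\pi_1X$ with associated subgroups $\pi_1P_+$ and $\pi_1P_-$. Therefore $\pi_1X$ and $\pi_1P_0$ inject into $\pi_1E$. We verify the hypotheses of Thurston's theorem for $E$, which is compact, connected and orientable.

**Step 1: $E$ is irreducible.** Apply Lemma 4 with $Y=E$ and $G=P_0$; the only piece is $X$, which is irreducible by (C1).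

**Step 2: the tori $T_i$ are incompressible.** Suppose $D$ is a compressing disc for $T_i$. The frontier sphere of a regular neighborhood $U$ of $T_i\cup D$ bounds a ball in $E$. The ball is not on the side containing $T_i$, so it is the closure of $E\setminus U$. Then $E$ is a solid torus. But $E$ has three boundary components.

**Step 3: every incompressible torus is $\partial$-parallel; reduction to annuli.** The aim is to cut a torus into annuli of $X$ and feed them to (C4). Let $T\subset\operatorname{int}E$ be an incompressible torus, isotoped so that $|T\cap P_0|$ is minimal. If $T\cap P_0=\emptyset$, then $T\subset\operatorname{int}X$ is $\pi_1$-injective in $X$, contradicting (C3). So $T\cap P_0\ne\emptyset$, and by Lemma 5 all curves $c$ of $T\cap P_0$ are essential in $T$ and in $P_0$. They cut $T$ into annuli $R_j\subset X$ with $\partial R_j\subset\operatorname{int}P_+\cup\operatorname{int}P_-$. As $T$ crosses $P_0$ at $c$, each curve $c$ has two copies $c^+\subset P_+$ and $c^-\subset P_-$, and each copy is a boundary curve of exactly one $R_j$. The annuli $R_j$ are pairwise disjoint in $X$. They are incompressible, since the core of $R_j$ is essential in the $\pi_1$-injective torus $T$. By (C4), $R_j$ is parallel, through a region $W_j$ with $W_j\cap\partial X=R_j'$, to an annulus $R_j'\subset\partial X$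 of one of two types:

* type 1: $R'_j$ lies in $P_+$ or in $P_-$;
* type 2: $R'_j$ contains exactly one $A_i$ and meets no other $A_k$.

In type 2, $A_i$ is an essential subannulus of $R_j'$, and the two remaining annuli of $R_j'$ lie one in $P_+$ and one in $P_-$, because $P_+$ and $P_-$ lie on different sides of $A_i$. So a type 2 annulus has one boundary curve in $P_+$ and one in $P_-$.

**Step 4: there are no type 1 annuli.** Here we use minimality. Suppose there are some, and choose a type 1 annulus $R_j$ such that $R_j'$ contains the fewest copies $c^\pm$ of curves of $T\cap P_0$; say $R_j'\subset P_+$. Suppose another $R_l$ meets $W_j$. It is connected and disjoint from the frontier $R_j$ of $W_j$, so $R_l\subset W_j$ and $\partial R_l\subset R_j'\subset P_+$. Then $R_l$ has both boundary curves in $P_+$, so it is of type 1. Its boundary curves cobound an annulus inside $R'_j$, which by (S2) is the only annulus in $P_+$ that they cobound; so $R_l'\subsetneq R_j'$. The two curves of $\partial R'_j$ are not in $R_l'$, so $R_l'$ contains fewer curves, contradicting the choice.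

Hence $W_j\cap T=R_j$; in particular the interior of $R_j'$ contains no curve of $T\cap P_+$. Pushing $R_j$ across $W_j$ and through $P_0$ is an isotopy of $T$ that removes the two curves of $\partial R_j$ from $T\cap P_0$ and creates none. This contradicts minimality.

**Step 5: $T$ meets $P_0$ in a single curve.** Now all $R_j$ are of type 2. If $R_j'\supset A_i$, both curves of $\partial R_j$ are parallel in $P$ to $\partial_iP$. Consecutive annuli of $T$ share a curve of $T\cap P_0$, each such curve is parallel to only one boundary circle by (S1), and $T$ is connected; so $i$ is the same for all $j$. Number the curves of $T\cap P_0$ as $c_1,\dots,c_m$ such that the annuli $N_k\subset P_0$ between $\partial_iP_0$ and $c_k$ satisfy $N_1\subset N_2\subset\cdots\subset N_m$, and let $c_k^\pm,N_k^\pm$ be the copies in $P_\pm$. Each $R_j$ joins some $c_k^+$ to some $c_l^-$, and then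
$$R'_j=N_k^+\cup A_i\cup N_l^-. \tag{4}$$
Since each copy is used exactly once, $k\mapsto l$ is a bijection of $\{1,\dots,m\}$. It preserves order: suppose $R_j$ joins $c_k^+$ to $c_l^-$ and $R_{j'}$ joins $c_{k'}^+$ to $c_{l'}^-$ with $k<k'$ and $l>l'$. By (4), $c_k^+$ lies in $R'_{j'}=W_{j'}\cap\partial X$ and $c_l^-$ does not. So $R_j$ is a connected set that is disjoint from the frontier $R_{j'}$ of $W_{j'}$ and has one boundary curve in $W_{j'}$ and one outside, which is impossible. An order-preserving bijection of $\{1,\dots,m\}$ is the identity. Hence each $R_j$ joins $c_k^+$ to $c_k^-$ for some $k$ and closes up in $E$ to a torus. As $T$ is connected, $m=1$.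

**Step 6: $T$ is parallel to $T_i$.** Choose product coordinates
$$W_1\cong S^1\times[-1,1]\times[0,1],\quad R_1=S^1\times[-1,1]\times0,\quad A_i=S^1\times[-1,1]\times1,\quad N_1^\pm=S^1\times\{\pm1\}\times[0,1].$$
This is possible because $W_1$ is $S^1$ times a disc whose boundary circle is divided into the arc of $R_1$ and the arc of $R'_1=N_1^+\cup A_i\cup N_1^-$. In $E$, $N_1^+$ is glued to $N_1^-$, with $c_1^+$ going to $c_1^-$ and the copies of $\partial_iP$ going to each other. The image of $W_1$ is therefore a bundle over $S^1$ whose fiber is the annulus $S^1\times[0,1]$ and whose monodromy preserves each boundary circle. Since $E$ is orientable, the monodromy preserves the orientation of the annulus. A homeomorphism of the annulus with these properties is isotopic to the identity (the isotopy may rotate the boundary circles, so Dehn twists are trivial). Hence the image of $W_1$ is $T^2\times I$, with boundary $T\sqcup T_i$, and $T$ is parallel to $T_i$.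

**Step 7: $E$ is not Seifert fibered.** This is where (C5) enters. Suppose $E$ is Seifert fibered. Since $\partial E\ne\emptyset$ and $\pi_1E$ is infinite, a regular fiber generates an infinite cyclic normal subgroup $\langle h\rangle$ of $G$ (Scott, *The geometries of 3-manifolds*, Lemma 3.2). Let $\mathcal T$ be the Bass–Serre tree of the HNN extension: $G$ acts on it without inversions, with one orbit of vertices (stabilizers: the conjugates of $\pi_1X$) and one orbit of edges (stabilizers: the conjugates of $\pi_1P_+$ in $G$). Each vertex has valence $[\pi_1X:\pi_1P_+]+[\pi_1X:\pi_1P_-]$. Because there is one orbit of vertices, a non-empty $G$-invariant subtree contains all vertices and is all of $\mathcal T$.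

* If $h$ fixes a vertex, the set of points fixed by $\langle h\rangle$ is a subtree, $G$-invariant because $\langle h\rangle$ is normal, so it is $\mathcal T$. Then $\langle h\rangle$ lies in an edge group, which is free of rank 2, and is an infinite cyclic normal subgroup of it. A free group of rank 2 has no such subgroup.
* Otherwise $h$ is hyperbolic, with an axis. For $g\in G$ we have $ghg^{-1}=h^{\pm1}$, so $g$ maps the axis of $h$ to itself. So the axis is $G$-invariant and $\mathcal T$ is a line. Every vertex has valence 2, so both indices equal 1 and both maps in (C5) are isomorphisms, contradicting (C5).

By Thurston's theorem $M\setminus L\cong\operatorname{int}E$ is hyperbolic. $\square$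

## 7. The converse, and a link checked by hand

**Proof of (a) implies (c).** Let $M\setminus L$ be hyperbolic. By (3), $P_0$ is $\pi_1$-injective in $E$. The inclusion $P_\pm\to X\to E$ is the inclusion of $P_0$, so $P_\pm$ is $\pi_1$-injective in $X$. This is (C2). As in Section 6, $\pi_1X$ and $\pi_1P_0$ inject into $\pi_1E$.

**(C1).** A sphere in $\operatorname{int}X$ bounds a ball in $E$ by (H1). The connected surface $P_0$ is disjoint from the sphere and meets $\partial E$, so it is not in the ball; hence it is disjoint from the ball, and the ball lies in $X$.

**(C3).** An incompressible torus $T\subset\operatorname{int}X$ is incompressible in $E$, so by (H2) it is parallel to some $T_i$ through a product region $U$ with $U\cap\partial E=T_i$. The connected surface $P_0$ is disjoint from $T$ and meets $T_i$, so $P_0\subset U$. But $P_0$ also meets $T_j$ for $j\ne i$, a contradiction.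

**(C4).** The idea is to slide $R$ off $P_0$, so that it becomes an annulus in $E$, and to use (H3). Let $R\subset X$ be incompressible with $\partial R\subset\operatorname{int}P_+\cup\operatorname{int}P_-$. Each curve of $\partial R$ is essential in $P_\pm$, because $R$ is $\pi_1$-injective, so it is parallel there to a unique boundary circle. For each $i$ let $Q_i$ be the union of $A_i$ and collars of $\partial_iP\times\{\pm1\}$ in $P_\pm$ that contain in their interiors the curves of $\partial R$ parallel to $\partial_iP\times\{\pm1\}$. These can be chosen disjoint: if two disjoint curves in $P_+$ are parallel to different boundary circles, neither lies in the collar cut off by the other. An isotopy of $\partial X$, supported in $Q_1\cup Q_2\cup Q_3$, moves $\partial R$ into $\bigcup_i\operatorname{int}A_i$. Extend it to $X$ and let $h:X\to X$ be its end, $\hat R=h(R)$.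

Then $\hat R$ is a properly embedded annulus in $E$, disjoint from $P_0$, and incompressible because $\pi_1X\to\pi_1E$ is injective. By (H3) it is parallel in $E$ to an annulus $\hat R'\subset T_i$ for some $i$, through $\hat W$ with $\hat W\cap\partial E=\hat R'$. The connected surface $P_0$ is disjoint from $\hat R$ and meets tori other than $T_i$, so it is not contained in $\hat W$; hence $P_0\cap\hat W=\emptyset$. Therefore $\hat W\subset X$, $\hat W\cap\partial X=\hat R'$ and $\hat R'\subset\operatorname{int}A_i$. In particular both curves of $\partial R$ lie in $Q_i$. Now $h^{-1}(\hat W)$ is a parallelism between $R$ and $R'=h^{-1}(\hat R')$. Since $h(Q_i)=Q_i$, $R'$ is an annulus in $Q_i$ bounded by $\partial R$. By Lemma 6 it is of one of the two kinds allowed in (C4).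

**(C5).** Suppose both maps $\iota_\pm:\pi_1P_\pm\to\pi_1X$ are isomorphisms. Identify $\pi_1P_\pm$ with $F_2=\pi_1P$ by projection. Then $\pi_1E\cong F_2\rtimes_\varphi\mathbb Z$, where $\varphi$ represents the outer automorphism $\iota_+^{-1}\iota_-$. The annulus $A_i$ is a free homotopy in $X$ from $\partial_iP\times1$ to $\partial_iP\times(-1)$, so $\varphi$ preserves the conjugacy class of each oriented circle $\partial_iP$. These classes generate $H_1(P)=\mathbb Z^2$, so $\varphi$ acts trivially on it. By Nielsen's theorem $\operatorname{Out}(F_2)\cong GL_2(\mathbb Z)$ through the action on homology, so $\varphi$ is inner and $\pi_1E\cong F_2\times\mathbb Z$ has non-trivial center. This contradicts (H4). Theorem 2 is proved. $\square$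

**Example: two discs joined by three twisted bands in $S^3$.** Let $\Gamma$ be a theta graph in the plane of $\mathbb R^3\subset S^3$, with a top and a bottom vertex and edges $e_1,e_2,e_3$ from left to right. Put a flat disc at each vertex and join the discs by bands along the edges, each band with a whole number of full twists. This is a pair of pants $P$ with spine $\Gamma$, so $X$ is the exterior of $\Gamma$: a front ball and a back ball, joined by three 1-handles through the regions $U_1$ (between $e_1,e_2$), $U_2$ (between $e_2,e_3$), $U_3$ (outside). Let $x_i$ be the path from front to back through $U_i$. With a base point in front, $\pi_1X$ is free on two of the three meridians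
$$\alpha=x_3x_1^{-1},\qquad \beta=x_1x_2^{-1},\qquad \gamma=x_2x_3^{-1},\qquad \alpha\beta\gamma=1,$$
of $e_1,e_2,e_3$; each turns front–left–back–right–front. We use the basis $\alpha,\beta$, so $\gamma^{-1}=\alpha\beta$. Let $P_+$ be the side that is in front at the two discs. Let $d_1,d_2,d_3\in\pi_1P$ run down $e_1$ and up $e_2$; down $e_2$ and up $e_3$; down $e_3$ and up $e_1$. They represent the three boundary circles, $d_1d_2d_3=1$, and $\pi_1P$ is free on $d_1,d_2$. The push-off of a path down a band with one full twist winds once around the edge, so it contributes the meridian or its inverse, according to the direction of the twist.

*No twists.* Every $d_i$ maps to 1 and (C2) fails. This is the flat example of Section 3.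

*One full twist in each band, the outer two in one direction and the middle one in the other.* The images in $\pi_1X$ are $d_1\mapsto\alpha\beta$ and $d_2\mapsto\beta^{-1}\gamma^{-1}=\beta^{-1}\alpha\beta$. They generate: $(\alpha\beta)(\beta^{-1}\alpha\beta)^{-1}=\alpha\beta\cdot\beta^{-1}\alpha^{-1}\beta=\beta$. A surjection from $F_2$ to $F_2$ is an isomorphism. The rotation by $\pi$ about the line of $e_2$ preserves the picture and exchanges front and back, so the same holds for $P_-$. So (C5) fails and the link is not hyperbolic.

*One full twist in each band, all in the same direction* (the direction that contributes $\alpha,\beta,\gamma$ going down). Then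
$$d_1\mapsto w_1=\alpha\beta^{-1},\qquad d_2\mapsto w_2=\beta\gamma^{-1}=\beta\alpha\beta,\qquad d_3\mapsto w_3=\gamma\alpha^{-1}=\beta^{-1}\alpha^{-2}. \tag{5}$$
We check (c), so that $\partial P$ is a TGS link in $S^3$.

* (C1), (C3): $X$ is a handlebody, so it is irreducible, and its group is free and contains no $\mathbb Z^2$.
* (C2): put $s=\alpha\beta^{-1}$; then $s,\beta$ is a basis, $w_1=s$ and $w_2=\beta s\beta^2$. The reduced words $s\beta s\beta^2$ and $\beta s\beta^2s$ differ, so $w_1,w_2$ do not commute, so they generate a free group of rank 2, and a surjection from $F_2$ to it is an isomorphism. So $P_+$ is incompressible; $P_-$ is too, by the rotation about $e_2$.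
* (C5): in $\mathbb Z^2$ with basis the classes of $s,\beta$, the images of $w_1,w_2$ are $(1,0),(1,3)$, which do not generate. So $\pi_1P_+\to\pi_1X$ is not onto.
* (C4): let $R$ be as in (C4). Its boundary curves are essential in $P_\pm$, so each is isotopic in $\partial X$ to the core of some $A_i$ and freely homotopic to $w_i^{\pm1}$. In $\mathbb Z^2$ with basis $\alpha,\beta$ the classes of $w_1,w_2,w_3$ are $(1,-1),(1,2),(-2,-1)$, and no two agree up to sign. Since the two boundary curves are homotopic through $R$, they belong to the same $i$. Take $Q$ and $R'$ from Lemma 6. It remains to show that $R$ is parallel to $R'$. The torus $R\cup R'$ separates $S^3$. The surface $\partial X\setminus R'$ is connected, so it lies on one side; let $W\subset X$ be the closure of the other side, so $W\cap\partial X=R'$ and $\partial W=R\cup R'$. Push $\partial W$ slightly into $\operatorname{int}X$; call the result $T'$. It is compressible, as $\pi_1X$ is free. If a compressing disc lies on the side away from $W$, the sphere obtained by compressing $T'$ bounds a ball in $X$, necessarily on the side containing $W$. Then the core of $R'$ is null-homotopic in $X$, but $w_i\neq1$. So the disc lies in $W$. The sphere obtained bounds a ball in $X$; its other side contains $\partial X$, so the ball lies in $W$ and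 $W$ is a solid torus. If the core of $R'$ winds $n$ times around $W$, then $w_i$ is conjugate, up to inversion, to an $n$-th power in $\pi_1X$. The class of $w_i$ in $\mathbb Z^2$ is not a proper multiple, so $|n|=1$. Hence $W\cong R\times I$ is a parallelism between $R$ and $R'$.

## 8. Theta graphs with simple exterior: proof of Theorem 1

**Step 1: a genus-2 handlebody with simple exterior.** Take any embedded theta graph $\Gamma\subset M$, for instance in a ball. Remove small open balls around its two vertices, to get $M_0$. The edges give three arcs $J\subset M_0$, and each of the two boundary spheres meets $J$ in three points. By Myers' theorem $J$ is homotopic rel $\partial J$ to $J'$ with excellent exterior $X$ in $M_0$. Each arc of $J'$ has the same endpoints as the corresponding arc of $J$. So, when we put the balls back with their cones on three points, $J'$ becomes a theta graph $\Gamma'\subset M$. Its regular neighborhood $V$, consisting of the two balls and three 1-handles around the arcs, is a genus-2 handlebody with exterior $X=M\setminus\operatorname{int}V$. Since $\partial X$ is connected of genus 2, $X$ is simple.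

**Step 2: a pair of pants inside $V$.** Let $\Gamma_P\subset P$ be a theta graph that is a spine of $P$ (a planar theta graph has a regular neighborhood in $S^2$ that is a sphere minus three discs). We claim that there is a homeomorphism $V\cong P\times[-1,1]$ taking $\Gamma'$ to $\Gamma_P\times0$, with any prescribed identification of $\Gamma'$ with $\Gamma_P$. Both handlebodies consist of two balls and three 1-handles, with the graph as spine. Any bijection between two triples of disjoint discs in $S^2$ is induced by an orientation-preserving homeomorphism of $S^2$, which we may take to match the centers; coning it gives an orientation-preserving homeomorphism of the vertex balls that matches the cones of the graphs. Now extend over each 1-handle $D^2\times I$. The map is prescribed on $D^2\times\partial I$ and fixes the centers. Both handlebodies are orientable and the maps of the vertex balls preserve orientation, so the two end maps, compared along $I$, are orientation-compatible homeomorphisms of $D^2$ that fix the center. They are isotopic rel center, and the isotopy is the extension. This proves the claim. Let $P\subset V\subset M$ be the pair of pants corresponding to $P\times0$.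

**Step 3: (C1)–(C5) hold.** We use only that $X$ is simple.

* (C1) and (C3) are part of simplicity.
* (C2): the boundary curves of $P_\pm$ are essential in $\partial X$, so $\pi_1P_\pm\to\pi_1\partial X$ is injective, and $\partial X$ is incompressible in $X$.
* (C4): let $R$ be as in (C4). By simplicity it is parallel to an annulus $R'\subset\partial X$, and $\partial R'=\partial R$ is disjoint from all $A_i$. So each $A_i$ is contained in $R'$ or disjoint from it. Essential annuli inside $R'$ have parallel cores, and the $A_i$ are pairwise non-parallel, so $R'$ contains at most one $A_i$. If it contains none, it is a connected subset of $P_+\cup P_-$, so it lies in $P_+$ or in $P_-$.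
* (C5): $\pi_1(\partial X)$, the group of a closed surface of genus 2, injects into $\pi_1X$. If $\pi_1X\cong\pi_1P$ were free, this subgroup would be free, which it is not.

By Theorem 2, (c) implies (a) and (a) implies (b): $M\setminus\partial P$ is hyperbolic and $P\setminus\partial P$ is isotopic to a totally geodesic surface. So $\partial P$ is a TGS link in $M$, and Theorem 1 is proved. $\square$

We keep the following from Step 3:
$$\text{if } X=M\setminus\operatorname{int}V \text{ is simple, then } \partial P \text{ is a TGS link with totally geodesic spanning surface } P. \tag{6}$$

## 9. Nested theta graphs: infinitely many links in each homotopy class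

To get infinitely many links we put theta graphs inside thickened theta graphs. The layers between them must glue to simple manifolds.

**Lemma 7.** Let $X$ be compact, connected, orientable, with $\partial X\neq\emptyset$ and all boundary components of genus 2. Let $F\subset\operatorname{int}X$ be a closed genus-2 surface separating $X$ into simple manifolds $X_1,X_2$. Then $X$ is simple.

*Proof.* **Irreducible and $\partial$-irreducible.** $F$ is incompressible in $X_1$ and in $X_2$, so $\pi_1X$ is an amalgam and $\pi_1F,\pi_1X_1,\pi_1X_2$ inject into it. Each component of $\partial X$ is a boundary component of some $X_s$, is incompressible there, and hence is incompressible in $X$. Lemma 4 with $G=F$ gives irreducibility.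

**No incompressible torus.** Let $T$ be an incompressible torus meeting $F$ minimally. It is not disjoint from $F$, since $X_1,X_2$ contain no incompressible tori. By Lemma 5 all curves of $T\cap F$ are essential in both surfaces, so $T$ is cut into incompressible annuli in $X_1$ and $X_2$ with boundary in $F$. Each of these is parallel in its $X_s$ to an annulus of $\partial X_s$ whose boundary is in $F$, and which is therefore contained in $F$. Choose one of them, $R$, say in $X_1$, with parallelism region $W$ and $R'=W\cap\partial X_1\subset F$, such that $W$ contains the fewest annuli of $T\cap X_1$.

Suppose $W$ contains another annulus $R_l$ of $T\cap X_1$. Then $\partial R_l\subset R'$. Let $R_l''\subset F$ be an annulus to which $R_l$ is parallel, through $W_l$. The curves of $\partial R_l$ cobound an annulus in $R'$, and by (S3) this annulus is $R_l''$. So $R_l''$ lies in the interior of $R'$. The frontier $R$ of $W$ is connected and disjoint from the frontier $R_l$ of $W_l$, so it is inside $W_l$ or disjoint from it. It is not inside, since $\partial R\not\subset R_l''=W_l\cap\partial X_1$. So $W_l$ is a connected set disjoint from $R$ that meets $W$, and $W_l\subset W\setminus R$. Then $W_l$ contains fewer annuli of $T\cap X_1$ than $W$ ($R$ is missing), contradicting the choice.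

Hence $T\cap W=R$: an annulus of $T\cap X_1$ that meets $W$ and is not $R$ is disjoint from $R$ and so would be contained in $W$. In particular no curve of $T\cap F$ lies in the interior of $R'$. Pushing $R$ across $W$ removes two curves from $T\cap F$, contradicting minimality. So there is no incompressible torus.

**Annuli.** Let $R$ be a properly embedded incompressible annulus in $X$ meeting $F$ minimally. By Lemma 5 all curves of $R\cap F$ are essential in $R$ and $F$. If $R\cap F\neq\emptyset$, the piece of $R$ at one end is an incompressible annulus in some $X_s$ that joins a component of $\partial X$ to $F$. These are different components of $\partial X_s$, so the piece is not $\partial$-parallel in $X_s$, contradicting simplicity. So $R$ lies in some $X_s$ and is parallel there to an annulus in $\partial X_s$ whose boundary is in $\partial X$; this annulus lies in $\partial X$. So $R$ is $\partial$-parallel in $X$. $\square$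

**Step 1: the construction.** Let $f:P\to M$ be given. Since $P$ deformation retracts to $\Gamma_P$, the homotopy class of $f$ is determined by $f|_{\Gamma_P}$, which by general position is homotopic to an embedding onto a theta graph $\Gamma\subset M$. Step 1 of Section 8, applied to $\Gamma$, gives a theta graph $\Gamma_0$ homotopic to $\Gamma$ (the homotopy is constant in the vertex balls), with neighborhood $V_0$ and simple exterior $X_0$.

Given $\Gamma_i$ and its neighborhood $V_i$, remove from $V_i$ two open balls around the vertices of $\Gamma_i$ and let $J$ be the three arcs of edges. Each sphere component of the boundary meets $J$ in three points; the genus-2 component is disjoint from $J$, which Myers' theorem allows. We get $\Gamma_{i+1}\subset\operatorname{int}V_i$, homotopic to $\Gamma_i$, with neighborhood $V_{i+1}\subset\operatorname{int}V_i$ such that $V_i\setminus\operatorname{int}V_{i+1}$ is excellent. Both its boundary components have genus 2, so it is simple.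

By Lemma 7 and induction, all
$$X_n=M\setminus\operatorname{int}V_n\quad\text{and}\quad V_i\setminus\operatorname{int}V_j\ (i<j) \tag{7}$$
are simple. Step 2 of Section 8, with the identification of $\Gamma_n$ with $\Gamma_P$ that comes from the homotopies, gives an embedding $g_n:P\to V_n\subset M$ whose restriction to $\Gamma_P$ is homotopic to $f|_{\Gamma_P}$. So $g_n$ is homotopic to $f$. By (6), $L_n=\partial g_n(P)$ is a TGS link with totally geodesic spanning surface $g_n(P)$.

**Step 2: infinitely many complements.** We count disjoint surfaces in the exterior $E_n$ of $L_n$. The surfaces $F_i=\partial V_i$, $0\le i\le n-1$, are disjoint, and each $F_i$ is incompressible in $X_n$, because both sides $X_i$ and $V_i\setminus\operatorname{int}V_n$ are simple. Since $\pi_1X_n\to\pi_1E_n$ is injective (Section 6), each $F_i$ is incompressible in $E_n$. Suppose $F_i,F_j$ with $i<j$ are parallel in $E_n$. Cutting $E_n$ along $F_i\cup F_j$ gives three pieces: $X_i$, bounded by $F_i$; the layer $V_i\setminus\operatorname{int}V_j$, bounded by $F_i\sqcup F_j$; and a piece that contains $\partial E_n$. So the product region is the layer, and $V_i\setminus\operatorname{int}V_j\cong F\times I$. But $F\times I$ contains the incompressible annulus $c\times I$ of Section 2, which is not $\partial$-parallel,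 contradicting (7).

So $E_n$ contains $n$ disjoint, pairwise non-parallel, closed incompressible surfaces. By the Kneser–Haken finiteness theorem, the number of such surfaces in a given compact irreducible manifold is bounded, so each homeomorphism type of exterior occurs for only finitely many $n$. If two complements $M\setminus L_n$ are homeomorphic, they are isometric by Mostow–Prasad rigidity, and truncating the cusps shows that their exteriors are homeomorphic. Hence infinitely many of the $M\setminus L_n$ are pairwise non-homeomorphic.

**Step 3: prescribed homotopy classes.** Write $\pi_1P=\langle c_1,c_2,c_3\mid c_1c_2c_3=1\rangle$, where $c_i$ represents $\partial_iP$. It is free on $c_1,c_2$, so for $x,y\in\pi_1(M)$ there is a map $f$ with $f_*(c_1)=x$, $f_*(c_2)=y$, and then $f_*(c_3)=(xy)^{-1}$. The components of $L_n$ are freely homotopic to these three elements. Infinitely many of the $L_n$ have pairwise non-homeomorphic complements, so they are different links.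

## 10. Every totally geodesic spanning surface has area at least $2\pi$

It remains to prove the last sentence of Theorem 3. Let $S$ be any totally geodesic spanning surface of a link $L$ in a closed orientable 3-manifold $M$, possibly disconnected or non-orientable. Let $\Gamma=\pi_1(M\setminus L)$ act on $\mathbb H^3$. Move $S\setminus L$ by an isotopy to a surface whose preimage in $\mathbb H^3$ is a set of geodesic planes, and let $\Sigma$ be a component. The planes are disjoint, because $\Sigma$ is embedded. So, if $\Pi$ is one of those over $\Sigma$, then $\Sigma=\Pi/\operatorname{Stab}_\Gamma(\Pi)$. Hence $\Sigma$ is complete hyperbolic and $\pi_1$-injective. It is also properly embedded in $M\setminus L$, since $S\setminus L$ is.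

Near $L$ the surface $S$ is a collar, so each boundary curve on a cusp torus meets a meridian once and is essential there. Cusp tori are incompressible, so by (H4)
$$\text{the loop around each end of } \Sigma \text{ is a parabolic element of } \Gamma. \tag{8}$$

**Step 1: every component has $\chi\le-1$.** We exclude the surfaces with $\chi\ge0$.

* *Closed components.* By Gauss–Bonnet a closed hyperbolic surface has $\chi<0$.
* *Disc.* The boundary of the disc is essential on a cusp torus, so the disc compresses that torus, contradicting (H1).
* *Möbius band.* Let $g$ generate $\pi_1\Sigma$. The end is represented by $g^{\pm2}$, so $g^2$ is parabolic by (8). But $\Sigma$ is non-orientable, so $g$ acts on $\Pi\cong\mathbb H^2$ reversing orientation, as a reflection or a glide reflection. Then $g^2$ acts on $\Pi$ trivially or as a hyperbolic translation, so it is not parabolic. Contradiction.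
* *Annulus.* Now $\pi_1\Sigma=\langle g\rangle$ with $g$ parabolic by (8). Normalize so that, in the upper half-space model, $g$ is a Euclidean translation fixing $\infty$. A round circle in $\mathbb C$ is not invariant under a translation, so the $g$-invariant plane $\Pi$ is vertical. The height is a $g$-invariant function on $\Pi$, so it is a function on $\Sigma=\Pi/\langle g\rangle$. Take disjoint cusp neighborhoods in $M\setminus L$ with compact complement $C$. Their preimage in $\mathbb H^3$ is a union of disjoint horoballs. Since $\Sigma$ is properly embedded, $\Sigma\cap C$ is compact, so there is $\varepsilon>0$ such that all its points have height at least $\varepsilon$. The region $\{p\in\Pi:\text{height}(p)<\varepsilon\}$ is then contained in the union of the horoballs. It is connected, so it is in a single horoball $B$. It is $g$-invariant, so $gB\cap B\ne\emptyset$ and $gB=B$. The parabolic $g$ fixes only $\infty$ on the sphere at infinity, so $B$ is centered at $\infty$. But then the heights of points of $B$ are bounded below by a positive number, whereas the region contains points of arbitrarily small height. Contradiction.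

The connected compact surfaces with $\chi\ge0$ and non-empty boundary are the disc, the annulus and the Möbius band, so every component has $\chi\le-1$. As $S$ has at least one component, $\chi(S)\le-1$.

**Step 2: area.** Let $\Sigma$ be a component with ends. A complete hyperbolic surface of finite type with $\chi<0$ has only cusps and funnels as ends, and the loop around a funnel is hyperbolic. The loop around each end of $\Sigma$ is parabolic by (8); it acts as a parabolic on $\Pi$, since a translation along an axis in $\Pi$ would be hyperbolic on $\mathbb H^3$. So all ends are cusps. By Gauss–Bonnet each component has area $-2\pi\chi$, and in total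
$$\operatorname{area}(S)=-2\pi\,\chi(S)\ \ge\ 2\pi.$$
The pairs of pants $g_n(P)$ of Section 9 have $\chi=-1$ and area exactly $2\pi$. This completes the proof of Theorem 3. $\square$
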